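\title{Dense radial images of unbounded Gaussian analytic functions}

\begin{abstract}
Let $F(z)=\sum_{n\ge1}\zeta_na_nz^n$ be a Gaussian analytic function on the unit disk with $\sum a_n^2<\infty$, so that almost surely $F$ has a finite radial limit in almost every direction. We show that if $F$ is almost surely unbounded, then almost surely there is a dense $G_\delta$ set of directions in which the image of the radius is dense in $\mathbb C$. We also show that on every arc the boundary function enters every disk on a set of positive measure, and that, with no summability assumption, the existence of a radius with dense image is equivalent to unboundedness. The method combines the zero--one law with rotation invariance at a single boundary point, and then passes to radii by Baire's theorem.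
\end{abstract}

\section{The question and the results}\label{sec:intro}

A standard complex Gaussian is a random variable $\zeta$ with density $\pi^{-1}e^{-|w|^2}$ on $\mathbb C$. Its law is invariant under rotations, $\mathbb E\zeta=0$, $\mathbb E|\zeta|^2=1$, and $\mathbb P(|\zeta|>t)=e^{-t^2}$. Let $(\zeta_n)_{n\ge1}$ be independent standard complex Gaussians and let $(a_n)_{n\ge1}$ be nonrandom nonnegative numbers. We study the Gaussian analytic function (GAF)
\[
F(z)=\sum_{n\ge1}\zeta_na_nz^n ,
\]
and we assume throughout that its radius of convergence is $1$, that is, $\limsup_n a_n^{1/n}=1$. We write $\mathbb D$ for the unit disk, $\mathbb T$ for the unit circle, $m$ for normalized arc length on $\mathbb T$, and $B(w,\rho)$ for the open disk of center $w$ and radius $\rho$; ``disk'' means open disk. A subset of $\mathbb T$ is \emph{residual} if it contains a dense $G_\delta$ set.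

Suppose that $\sum a_n^2<\infty$. Then $\sum|\zeta_n|^2a_n^2$ has finite expectation, so almost surely $F$ lies in the Hardy space $H^2(\mathbb D)$ of power series with square-summable coefficients, and the radial limit $F(\omega)=\lim_{r\to1^-}F(r\omega)$ exists for almost every $\omega\in\mathbb T$. Such an $F$ may be bounded, as it is when $\sum a_n<\infty$ (then $\sum|\zeta_n|a_n$ has finite expectation), and it may be unbounded, as in Section~\ref{sec:lacunary}. In the unbounded case one can ask how wild $F$ is along a single radius. The following question is posed by Nishry and Paquette \cite{NP}.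

\medskip
\noindent\textbf{Question.} \emph{Let $\sum a_n^2<\infty$ and let $F$ be almost surely unbounded on $\mathbb D$. Does there almost surely exist $\omega\in\mathbb T$ such that $\{F(r\omega):r\in[0,1]\}$ is dense in $\mathbb C$?}
\medskip

Here $r=1$ contributes the radial limit only if it exists; one point more or less does not affect density.

There are two reasons for caution. First, if the radial limit at $\omega$ exists, then $r\mapsto F(r\omega)$ extends continuously to $[0,1]$, its image is compact, and it is not dense. So almost surely the directions we look for form a null set. Nor can one name a good direction in advance: for fixed $\omega$ the series $\sum\zeta_na_n\omega^n$ converges almost surely by Kolmogorov's convergence theorem (a series of independent centered variables with summable variances converges almost surely), and then Abel's theorem (if $\sum c_n$ converges, then $\sum c_nr^n\to\sum c_n$ as $r\to1^-$) gives the radial limit at $\omega$. Second, the deterministic analogue is false: $\sum z^n/n=-\log(1-z)$ is unbounded and lies in $H^2$, but its values stay in the strip $|\operatorname{Im}w|<\pi/2$, because $\operatorname{Re}(1-z)>0$. A proof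 must therefore use randomness, and it must find a direction that measure does not see.

The answer is yes.

\begin{theorem}\label{thm:radii}
Let $\sum a_n^2<\infty$ and let $F$ be almost surely unbounded. Then almost surely there is a dense $G_\delta$ set of $\omega\in\mathbb T$ such that $\{F(r\omega):r_0<r<1\}$ is dense in $\mathbb C$ for every $r_0<1$.
\end{theorem}

By the first caution above, ``dense $G_\delta$'' cannot be replaced by ``of positive measure''. The next theorem concerns the boundary function itself, and it allows the radius to be replaced by the rotations of any sequence tending to $1$.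

\begin{theorem}\label{thm:boundary}
Under the hypotheses of Theorem~\ref{thm:radii}, almost surely the following hold.
\begin{itemize}
\item[(a)] For every nonempty open arc $I\subset\mathbb T$ and every disk $B$, we have $m\{\omega\in I:F(\omega)\in B\}>0$, where $F(\omega)$ is the radial boundary value.
\item[(b)] For every sequence $z_k\in\mathbb D$ with $z_k\to1$, the set of $\omega$ such that $\{F(z_k\omega):k\ge K\}$ is dense in $\mathbb C$ for all $K$ is residual in $\mathbb T$.
\end{itemize}
\end{theorem}

In (b) the event of probability one does not depend on the sequence. The choice $z_k=1-1/k$ recovers Theorem~\ref{thm:radii}; we nevertheless prove Theorem~\ref{thm:radii} first and directly, because that proof is shorter and the proof of Theorem~\ref{thm:boundary} is modeled on it. Finally, we drop the summability assumption.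

\begin{theorem}\label{thm:classification}
Let $F$ be a GAF with radius of convergence $1$ and arbitrary $\sum a_n^2\le\infty$. The following are equivalent.
\begin{itemize}
\item[(i)] $F$ is unbounded almost surely.
\item[(ii)] $F$ is unbounded with positive probability.
\item[(iii)] Almost surely, for a residual set of $\omega$, the set $\{F(r\omega):r_0<r<1\}$ is dense in $\mathbb C$ for every $r_0<1$.
\item[(iv)] With positive outer probability there is an $\omega$ such that $\{F(r\omega):0\le r<1\}$ is dense in $\mathbb C$.
\end{itemize}
\end{theorem}

A property holds \emph{almost surely} if it holds at every point of some event of probability one, and it has \emph{positive outer probability} if the set where it holds is not contained in an event of probability zero. Neither notion requires the property itself to define a measurable set.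

The proof of Theorem~\ref{thm:radii} runs as follows. Baire's theorem reduces the problem to showing that near each point of a countable dense subset of $\mathbb T$ the function $F$ comes close to every complex number, along any approach whatever. At the point $1$ we subtract the boundary value $X=\sum\zeta_na_n$. The set of limit values of $F-X$ at $1$ does not depend on any finite number of the $\zeta_n$, and its law is rotation invariant; this forces it to contain every circle about $0$ that it meets with positive probability. It meets every such circle because $|F-X|$ is continuous and takes both small and large values near $1$. For boundary values continuity is lost, and Gaussian concentration takes the place of the intermediate value theorem.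

\section{A lacunary series}\label{sec:lacunary}

The following example shows that the hypotheses of the Question can be met, and why one would guess the answer yes. Let $n_k=2^{k^2}$, let $a_{n_k}=1/k$, and let $a_n=0$ for all other $n$. Then $\sum a_n^2<\infty$ and $\limsup a_n^{1/n}=1$. Put $c_k=\zeta_{n_k}/k$. Almost surely $c_k\to0$, since $\sum|c_k|^2$ has finite expectation, and $\sum|c_k|=\infty$, since $\sum_k(|\zeta_{n_k}|-\mathbb E|\zeta_1|)/k$ converges by Kolmogorov's theorem while $\sum1/k$ diverges. The next statement therefore applies to almost every realization, and it shows in particular that $F$ is almost surely unbounded.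

\begin{proposition}\label{prop:lacunary}
Let $n_k=2^{k^2}$, and let $c_k\to0$ with $\sum|c_k|=\infty$. Then $f(z)=\sum_kc_kz^{n_k}$ maps some radius of $\mathbb D$ onto a dense subset of $\mathbb C$.
\end{proposition}

\begin{proof}
Write $q_k=n_{k+1}/n_k=2^{2k+1}$ and $c=\sup|c_k|$.

\emph{A steered walk.} We choose $u_k\in\mathbb T$ so that every complex number is a limit point of $T_K=\sum_{k\le K}c_ku_k$. List $\mathbb Q+i\mathbb Q$ as targets $w_1,w_2,\dots$, each point infinitely often. At time $K$, with current target $w$, proceed as follows. If $|T_K-w|\le|c_{K+1}|$, declare the target reached, put $u_{K+1}=1$, and pass to the next target. Otherwise choose $u_{K+1}$ so that the step $c_{K+1}u_{K+1}$ points from $T_K$ toward $w$; the distance to $w$ then drops by $|c_{K+1}|$. Since $\sum|c_k|=\infty$, the target $w_j$ is reached at a finite time $K_j$, and $|T_{K_j}-w_j|\le|c_{K_j+1}|\to0$. The set of limit points of $(T_K)$ is closed and contains $\mathbb Q+i\mathbb Q$.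

\emph{A direction that realizes the walk.} Let $J_0=[0,4\pi/n_1]$. Given a closed interval $J_{k-1}$ of length $4\pi/n_k$, its left half has length $2\pi/n_k$ and so contains $\theta_k$ with $e^{in_k\theta_k}=u_k$. Then $J_k=[\theta_k,\theta_k+4\pi/n_{k+1}]\subset J_{k-1}$ because $q_k\ge2$, and $|e^{in_k\theta}-u_k|\le4\pi/q_k$ on $J_k$. Let $\omega=e^{i\theta}$ with $\theta\in\bigcap J_k$. The series $\eta=\sum c_k(\omega^{n_k}-u_k)$ converges absolutely.

\emph{The radius follows the partial sums.} Let $r_K=1-(n_Kn_{K+1})^{-1/2}$. We use $1-r^n\le n(1-r)$ and $\sum_{k\le K}n_k\le2n_K$ for the first $K$ terms, and $r^n\le e^{-n(1-r)}$ and $n_{K+j}\ge jn_{K+1}$ for the others. This gives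
\[
\Big|f(r_K\omega)-\sum_{k\le K}c_k\omega^{n_k}\Big|\le 2c\,q_K^{-1/2}+c\sum_{j\ge1}e^{-jq_K^{1/2}}\le3c\,q_K^{-1/2}\to0 .
\]
Hence $f(r_K\omega)-T_K\to\eta$, and every complex number is a limit point of $f(r_K\omega)$.
\end{proof}

Two features drive this proof: the walk travels arbitrarily far in small steps, and its direction is free. The freedom comes from the gaps, which let us prescribe the powers $\omega^{n_k}$ one at a time, and there is no such freedom for general $a_n$. In the general proof the first feature survives as an intermediate value argument, and the second is replaced by a symmetry of the law of $F$.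

\section{Tail events and rotations}\label{sec:symmetry}

We take as probability space $\Omega=\mathbb C^{\mathbb N}$ with the product Gaussian measure, the $\zeta_n$ being the coordinates of $\zeta\in\Omega$. Let $\Omega_0$ be the event that $|\zeta_n|\le n$ for all large $n$. Since $\sum e^{-n^2}<\infty$, the Borel--Cantelli lemma gives $\mathbb P(\Omega_0)=1$, and on $\Omega_0$ the series for $F$ converges locally uniformly in $\mathbb D$. Events described in terms of $F$ are understood as subsets of $\Omega_0$.

A \emph{tail event} is an event $A$ whose occurrence is not affected by changing finitely many coordinates. For each $N$, membership of $\zeta$ in $A$ is then decided by $(0,\dots,0,\zeta_{N+1},\zeta_{N+2},\dots)$, so $A\in\bigcap_N\sigma(\zeta_n:n>N)$, and Kolmogorov's zero--one law gives $\mathbb P(A)\in\{0,1\}$. The event $\Omega_0$ is a tail event.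

Rotating each coordinate by a fixed angle preserves $\mathbb P$ and $\Omega_0$. Two families of such maps, indexed by $\tau\in\mathbb T$, act naturally on $F$.
\begin{itemize}
\item[(R1)] The map $\zeta\mapsto(\tau^n\zeta_n)_n$ replaces $F$ by $F(\tau\,\cdot)$; it rotates the domain.
\item[(R2)] The map $\zeta\mapsto\tau\zeta=(\tau\zeta_n)_n$ replaces $F$ by $\tau F$; it rotates the range.
\end{itemize}
The zero--one law and these symmetries will always be combined in the same way.
\begin{itemize}
\item[(P)] \emph{If tail events $A_1,\dots,A_q$ have equal probabilities and their union has positive probability, then each has probability one.}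
\end{itemize}
Indeed, the common probability is positive, hence equal to $1$. The following example is the smallest case in which the method is visible.

\begin{example}\label{ex:tails}
Let $\sum a_n^2<\infty$; infinitely many $a_n$ are positive because $\limsup a_n^{1/n}=1$. The tails $T_k=\sum_{n>k}\zeta_na_n$ are nondegenerate Gaussians, so almost surely none of them is $0$. We claim that almost surely every point of $\mathbb T$ is a limit point of the phases $T_k/|T_k|$. For an open arc $J$ let $A_J$ be the event that the series converges and $T_k\in\{t\omega:t>0,\ \omega\in J\}$ for infinitely many $k$. Changing $\zeta_1,\dots,\zeta_N$ changes only $T_k$ with $k<N$, so $A_J$ is a tail event. By (R2), $\mathbb P(A_J)$ depends only on the length of $J$. Cover $\mathbb T$ by finitely many rotations of $J$, including $J$ itself; one of them contains infinitely many of the phases. By (P), $\mathbb P(A_J)=1$, and a countable base of arcs gives the claim. The $T_k$ are dependent, and no estimate of their dependence was needed.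

Compare the partial sums $S_k=X-T_k$, where $X=\sum\zeta_na_n$. Their joint law is also rotation invariant, but $S_k/|S_k|$ converges to $X/|X|$, which is uniform on $\mathbb T$, so an arc $J$ is visited infinitely often with probability $m(J)$. This is not a tail event: it depends on every $\zeta_n$ through $X$. Subtracting $X$ is what makes the zero--one law available.
\end{example}

The first application of (P) uses (R1) and localizes the unboundedness of $F$. Put
\[
U_k=\mathbb D\cap B(1,1/k),\qquad k\ge1 .
\]

\begin{lemma}\label{lem:local}
If $F$ is almost surely unbounded, then almost surely $F$ is unbounded on $U_k$ for every $k$.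
\end{lemma}

\begin{proof}
Fix $k$, and for $\tau\in\mathbb T$ let $A_\tau$ be the event that $F$ is unbounded on $\tau U_k=\mathbb D\cap B(\tau,1/k)$. It is measurable because the supremum of $|F|$ may be taken over a countable dense set. It is a tail event because changing finitely many $\zeta_n$ adds a polynomial to $F$. By (R1), $\mathbb P(A_\tau)$ does not depend on $\tau$. Choose $\tau_1=1,\tau_2,\dots,\tau_q$ so that the disks $B(\tau_i,1/k)$ cover $\mathbb T$. The part of $\overline{\mathbb D}$ that they leave uncovered is a compact subset of $\mathbb D$, on which $F$ is bounded. So if $F$ is unbounded, some $A_{\tau_i}$ occurs, and (P) gives $\mathbb P(A_1)=1$.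
\end{proof}

The second application uses (R2) and extends Example~\ref{ex:tails} from one circle to the plane. Let $\mathcal B$ be the countable family of disks with center in $\mathbb Q+i\mathbb Q$ and positive rational radius.

\begin{lemma}\label{lem:closed}
For each $\zeta\in\Omega$ let $C(\zeta)$ be a closed subset of $\mathbb C$. Suppose that
\begin{itemize}
\item[(a)] for every disk $B$, the set $\{\zeta:C(\zeta)\cap B\ne\emptyset\}$ is an event;
\item[(b)] $C(\zeta)$ does not change when finitely many coordinates of $\zeta$ are changed;
\item[(c)] $C(\tau\zeta)=\tau C(\zeta)$ for all $\tau\in\mathbb T$;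
\item[(d)] for every $L>0$ there is an event $E_L$ of positive probability on which $C(\zeta)$ meets the circle $|w|=L$.
\end{itemize}
Then almost surely $C(\zeta)=\mathbb C$.
\end{lemma}

\begin{proof}
Fix $w_1\ne0$ and $\rho>0$, and let $L=|w_1|$. For $|w|=L$ let $A_w$ be the event that $C$ meets $B(w,\rho)$. These are tail events by (a) and (b). By (c), $\zeta\in A_w$ if and only if $\tau\zeta\in A_{\tau w}$, so by (R2) they have equal probabilities. Cover the circle $|w|=L$ by disks $B(w_1,\rho),\dots,B(w_q,\rho)$ centered on it. Then $E_L\subset\bigcup_iA_{w_i}$, and (P) gives $\mathbb P(A_{w_1})=1$. Hence almost surely $C$ meets every disk of $\mathcal B$ with nonzero center. Such a set is dense, and $C$ is closed.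
\end{proof}

None of (b), (c), (d) can be dropped: consider the ray $\{t\zeta_1:t\ge0\}$, the ray $[0,\infty)$, and the point $\{0\}$, respectively. The lemma asks only that $C$ meet the circle at some random point; symmetry then delivers every point.

\section{Cluster sets and the proof of Theorem~\ref{thm:radii}}\label{sec:cluster}

We begin with the deterministic step, which explains what has to be proved about $F$. Let $\mathcal I$ be the countable family of arcs $\{e^{is}:\alpha<s<\beta\}$ with $\alpha,\beta$ rational and $0<\beta-\alpha<\pi$. Every nonempty open subset of $\mathbb T$ contains such an arc.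

\begin{lemma}\label{lem:baire}
Let $f:\mathbb D\to\mathbb C$ be continuous and let $Z_1,Z_2,\dots$ be subsets of $\mathbb D$. Suppose that for all $k\ge1$, $I\in\mathcal I$ and $B\in\mathcal B$ there are $z\in Z_k$ and $\omega\in I$ with $f(z\omega)\in B$. Then there is a dense $G_\delta$ set of $\omega\in\mathbb T$ such that $\{f(z\omega):z\in Z_k\}$ is dense in $\mathbb C$ for every $k$.
\end{lemma}

\begin{proof}
The set $O_{k,B}=\bigcup_{z\in Z_k}\{\omega\in\mathbb T:f(z\omega)\in B\}$ is open by continuity, and by hypothesis it meets every arc of $\mathcal I$, so it is dense. By Baire's theorem the countable intersection $\bigcap_{k,B}O_{k,B}$ is a dense $G_\delta$ set. If $\omega$ belongs to it, then $\{f(z\omega):z\in Z_k\}$ meets every disk of $\mathcal B$.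
\end{proof}

With $Z_k$ the interval $(1-1/k,1)$, the hypothesis says that $f$ enters every disk $B\in\mathcal B$ on every sector
\begin{equation}\label{eq:sector}
S(I,k)=\{r\omega:1-1/k<r<1,\ \omega\in I\},\qquad I\in\mathcal I,\ k\ge1,
\end{equation}
and the conclusion is that of Theorem~\ref{thm:radii}. Radii have disappeared from the problem: it is enough to understand the values of $F$ in neighborhoods of boundary points. For a continuous function $g$ on $\mathbb D$ and $\tau\in\mathbb T$, the \emph{cluster set} $C(g,\tau)$ is the set of $w\in\mathbb C$ such that $g(z_j)\to w$ for some sequence $z_j\in\mathbb D$ with $z_j\to\tau$. It equals $\bigcap_k\overline{g(\tau U_k)}$ and so is closed.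

The set $C(F,1)$ does not satisfy condition (b) of Lemma~\ref{lem:closed}: changing $\zeta_1$ to $\zeta_1'$ translates it by $(\zeta_1'-\zeta_1)a_1$. As in Example~\ref{ex:tails}, the remedy is to subtract the value at $1$, and this is where $\sum a_n^2<\infty$ enters. Let $\Omega_1\subset\Omega_0$ be the event that $\sum|\zeta_n|^2a_n^2<\infty$ and $\sum\zeta_na_n$ converges. It is a tail event of probability one, invariant under (R2). On $\Omega_1$ put
\[
X=\sum_{n\ge1}\zeta_na_n,\qquad D(z)=F(z)-X=\sum_{n\ge1}\zeta_na_n(z^n-1).
\]
Every term of the last series vanishes at $z=1$. If $\zeta$ is replaced by $\zeta'$ with $\zeta'_n=\zeta_n$ for $n>N$, then $D$ is replaced by $D+P$, where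
\begin{equation}\label{eq:poly}
P(z)=\sum_{n\le N}(\zeta_n'-\zeta_n)a_n(z^n-1)\quad\text{is a polynomial with }P(1)=0 .
\end{equation}

\begin{proposition}\label{prop:cluster}
Let $\sum a_n^2<\infty$ and let $F$ be almost surely unbounded. Then almost surely $C(F,\tau)=\mathbb C$ for every root of unity $\tau$.
\end{proposition}

\begin{proof}
We apply Lemma~\ref{lem:closed} to $C(\zeta)=C(D,1)$ on $\Omega_1$, with $C(\zeta)=\emptyset$ off $\Omega_1$.

(a) On $\Omega_1$, the set $C$ meets $B(w,\rho)$ if and only if there is a rational $\rho'<\rho$ such that for every $k$ some $z\in U_k\cap(\mathbb Q+i\mathbb Q)$ has $|D(z)-w|<\rho'$. For the forward direction take $\rho'>|w'-w|$, where $w'\in C\cap B(w,\rho)$, and note that $\{z\in U_k:|D(z)-w|<\rho'\}$ is open and nonempty. For the converse, if $z_k\in U_k$ are such points, a subsequence of $D(z_k)$ converges to a point of $C$ at distance at most $\rho'$ from $w$. The condition involves countably many random variables.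

(b) By \eqref{eq:poly}, $P(z_j)\to0$ whenever $z_j\to1$, so $C(D+P,1)=C(D,1)$.

(c) Replacing $\zeta$ by $\tau\zeta$ replaces $D$ by $\tau D$.

(d) Let $E\subset\Omega_1$ be the event that $F$ is unbounded on every $U_k$; it has probability one by Lemma~\ref{lem:local}. Fix $\zeta\in E$, $L>0$ and $k$. By Abel's theorem $D(r)\to0$ as $r\to1^-$, so $|D|<L$ at some point of $U_k$. Since $D$ is unbounded on $U_k$, also $|D|>L$ at some point of $U_k$. The set $U_k$ is convex, and on the segment joining the two points there is $z_k$ with $|D(z_k)|=L$. Then $z_k\to1$, and a subsequence of $D(z_k)$ converges to a point of $C$ on the circle $|w|=L$.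

Thus almost surely $C(D,1)=\mathbb C$, and so $C(F,1)=X+C(D,1)=\mathbb C$. Let $A$ be an event of probability one on which this holds. For fixed $\tau$, the event $\{\zeta:(\tau^n\zeta_n)_n\in A\}$ has probability one by (R1), and on it $C(F,\tau)=C(F(\tau\,\cdot),1)=\mathbb C$. There are countably many roots of unity.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:radii}]
Fix a realization as in Proposition~\ref{prop:cluster}, and let $I\in\mathcal I$, $k\ge1$ and $B=B(w,\rho)\in\mathcal B$. Choose a root of unity $\tau\in I$ and $z_j\to\tau$ with $F(z_j)\to w$. For large $j$ we have $|z_j|>1-1/k$, $z_j/|z_j|\in I$ and $F(z_j)\in B$, so $F$ enters $B$ on the sector $S(I,k)$ of \eqref{eq:sector}. Lemma~\ref{lem:baire} with $Z_k=(1-1/k,1)$ finishes the proof, since every interval $(r_0,1)$ contains some $Z_k$.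
\end{proof}

\begin{remark}
The roots of unity are not among the directions found: almost surely $F$ has a radial limit at each of them. The full cluster set at $\tau$ is produced on neighboring radii, and Baire's theorem collects these contributions on a single radius elsewhere. Unboundedness was used only in (d); if $\sum a_n<\infty$, then $D$ is continuous on $\overline{\mathbb D}$ and $C(D,1)=\{0\}$. Of the Gaussian law, this section used only independence, rotation invariance and the finite second moment.
\end{remark}

\section{The maximum of small Gaussian variables}\label{sec:maximum}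

On the boundary, step (d) above breaks down. The boundary function of $D$ is only measurable, so it could a priori take small values and large values near $1$ and nothing in between. What remains true is that $D(\omega)$ is a Gaussian variable of small variance when $\omega$ is close to $1$. We show that an unbounded family of Gaussians of variance at most $\sigma^2$ cannot jump over a window of width comparable to $\sigma$.

The independent case can be computed. Let $Y_j=\sigma\zeta_j$, $X_M=\max_{j\le M}|Y_j|$, $L\ge2\sigma$, and $M=\lceil e^{L^2/\sigma^2}\rceil\le2e^{L^2/\sigma^2}$. Then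
\begin{gather*}
\mathbb P(X_M\ge L+2\sigma)\le Me^{-(L+2\sigma)^2/\sigma^2}\le2e^{-4},\\
\mathbb P(X_M\le L-2\sigma)=\big(1-e^{-(L-2\sigma)^2/\sigma^2}\big)^M\le\exp\big(-e^{(4L\sigma-4\sigma^2)/\sigma^2}\big)\le\exp(-e^4).
\end{gather*}
So for a suitable nonrandom $M$ the maximum lies within $2\sigma$ of the prescribed level $L$ with probability above $7/8$. For dependent variables there is no formula, but two facts suffice: the mean of $X_M$ climbs to infinity in steps of size at most $\sigma$, and $X_M$ stays within $O(\sigma)$ of its mean, uniformly in $M$. The second fact comes from the Gaussian Poincar\'e inequality (see, e.g., \cite[Theorem~3.20]{BLM}): if $g$ is a standard Gaussian vector in $\mathbb R^d$ and $f:\mathbb R^d\to\mathbb R$ is $\ell$-Lipschitz for the Euclidean norm, then $\operatorname{Var}f(g)\le\ell^2$. (For $f$ of class $C^1$ the inequality reads $\operatorname{Var}f(g)\le\mathbb E\|\nabla f(g)\|^2$; convolving a Lipschitz $f$ with a smooth probability density supported in a ball of radius $\varepsilon$ keeps the gradient bounded by $\ell$ and changes $f$ by at most $\ell\varepsilon$.)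

\begin{lemma}\label{lem:maximum}
Let $\sigma>0$ and let $Y_j=\sum_nc_{j,n}\zeta_n$, $j\ge1$, where the $c_{j,n}$ are complex numbers with $\sum_n|c_{j,n}|^2\le\sigma^2$ for all $j$. Suppose that $\sup_j|Y_j|=\infty$ almost surely. Then for every $L>0$ there is $M$ such that
\[
\mathbb P\Big(\Big|\max_{j\le M}|Y_j|-L\Big|<3\sigma\Big)\ge\frac78 .
\]
\end{lemma}

\begin{proof}
Let $X_M=\max_{j\le M}|Y_j|$. Note that $\mathbb E|Y_j|\le(\mathbb E|Y_j|^2)^{1/2}\le\sigma$.

\emph{The mean.} Since $X_M\uparrow\infty$ almost surely, $\mathbb EX_M\uparrow\infty$ by monotone convergence. Let $M$ be the first index with $\mathbb EX_M\ge L$. If $M=1$, then $\mathbb EX_M\le\sigma$. If $M>1$, then $X_M\le X_{M-1}+|Y_M|$ gives $\mathbb EX_M<L+\sigma$. In both cases $L\le\mathbb EX_M\le L+\sigma$.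

\emph{The variance.} The real and imaginary parts of $Y_1,\dots,Y_M$ are $L^2$ limits of real linear combinations of the independent real Gaussians $\operatorname{Re}\zeta_n$, $\operatorname{Im}\zeta_n$, so they form a centered Gaussian vector in $\mathbb R^{2M}$. Hence $(Y_1,\dots,Y_M)$ has the law of $Ag$, with $g$ standard Gaussian in $\mathbb R^{2M}$ and $A:\mathbb R^{2M}\to\mathbb C^M$ real-linear. Fix $j$ and $\theta$, and write the real functional $v\mapsto\operatorname{Re}(e^{-i\theta}(Av)_j)$ as $\langle u,v\rangle$. Then $\|u\|^2=\operatorname{Var}\langle u,g\rangle=\mathbb E(\operatorname{Re}e^{-i\theta}Y_j)^2$. Rotation invariance gives $\mathbb E\zeta_n^2=0$, hence $\mathbb EY_j^2=0$, and the identity $(\operatorname{Re}y)^2=\frac12|y|^2+\frac12\operatorname{Re}y^2$ gives $\|u\|^2=\frac12\mathbb E|Y_j|^2\le\sigma^2/2$. Maximizing over $\theta$, we get $|(Av)_j|\le\sigma\|v\|/\sqrt2$. The function $f(v)=\max_j|(Av)_j|$ satisfies $|f(v)-f(v')|\le f(v-v')$, so it is $\sigma/\sqrt2$-Lipschitz, and $\operatorname{Var}X_M\le\sigma^2/2$.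

\emph{Conclusion.} By Chebyshev's inequality, $\mathbb P(|X_M-\mathbb EX_M|\ge2\sigma)\le(\sigma^2/2)/(4\sigma^2)=1/8$. Off this event, $|X_M-L|<2\sigma+\sigma$.
\end{proof}

\begin{remark}
A bound on second moments alone is not enough. Let the $Y_j$ be independent, with $|Y_j|=\sigma\sqrt j$ with probability $1/j$ and $Y_j=0$ otherwise. Then $\mathbb E|Y_j|^2=\sigma^2$, and $\sup|Y_j|=\infty$ almost surely by the second Borel--Cantelli lemma. With $t=L/\sigma>3$, some $|Y_j|$ lies within $3\sigma$ of $L$ only if $Y_j\ne0$ for some $j\in((t-3)^2,(t+3)^2)$, and this has probability at most $(12t+1)/(t-3)^2$, which tends to $0$ as $t\to\infty$.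
\end{remark}

\section{Boundary values and the proof of Theorem~\ref{thm:boundary}}\label{sec:boundary}

Proposition~\ref{prop:cluster} finds points where $F$ is close to a given value, but it gives no control of their moduli, whereas in Theorem~\ref{thm:boundary}(b) the points $z_k\omega$ lie on circles fixed in advance. A statement about the boundary function on sets of positive measure is stable under $L^2$ approximation and so passes to every circle close to $\mathbb T$. This is why (a) is proved first.

We recall the facts about $H^2$ that we need. If $f(z)=\sum_{n\ge0}c_nz^n$ with $\sum|c_n|^2<\infty$, then the radial limit $f(\omega)$ exists for almost every $\omega$, the boundary function is the sum of $\sum c_n\omega^n$ in $L^2(m)$, and $f$ is its Poisson integral: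
\begin{equation}\label{eq:poisson}
f(z)=\int_{\mathbb T}\frac{1-|z|^2}{|\omega-z|^2}\,f(\omega)\,dm(\omega),
\end{equation}
where the kernel is positive and has integral $1$.

For any GAF, the set of pairs $(\zeta,\omega)$ at which $F$ has a finite radial limit is measurable in $\Omega\times\mathbb T$. Indeed, by continuity in $r$ the limit exists exactly when for every $j$ there is $k$ with $|F(r\omega)-F(r'\omega)|\le1/j$ for all rational $r,r'\in(1-1/k,1)$. On this set the limit is $\lim_kF((1-1/k)\omega)$, and off it we put $F(\omega)=0$. Thus $F(\omega)$ is jointly measurable in $(\zeta,\omega)$.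

From now on in this section, $\sum a_n^2<\infty$ and $F$ is almost surely unbounded. Put $D(\omega)=F(\omega)-X$ on $\Omega_1$. For each fixed $\omega$, Kolmogorov's and Abel's theorems give
\begin{equation}\label{eq:fixed}
D(\omega)=\sum_n\zeta_na_n(\omega^n-1)\quad\text{almost surely.}
\end{equation}
Let $I_k=\{e^{is}:|s|<1/k\}$ and $\sigma_k^2=\sup_{\omega\in I_k}\sum_na_n^2|\omega^n-1|^2$. On $I_k$ we have $|\omega^n-1|\le\min(n/k,2)$, so for every $N$
\[
\sigma_k^2\le k^{-2}\sum_{n\le N}n^2a_n^2+4\sum_{n>N}a_n^2 .
\]
Letting $k\to\infty$ and then $N\to\infty$ shows that $\sigma_k\to0$. Also $\sigma_k>0$, since some $a_n$ is positive and $\omega^n\ne1$ for some $\omega\in I_k$.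

The \emph{essential range} of a measurable function $h$ on an arc $I$ is the set of $w\in\mathbb C$ such that $m\{\omega\in I:h(\omega)\in B\}>0$ for every disk $B\in\mathcal B$ containing $w$. Its complement is the union of those $B\in\mathcal B$ whose preimage is null. So the essential range is closed, and $h(\omega)$ belongs to it for almost every $\omega\in I$. Let $R_k=R_k(\zeta)$ be the essential range of $D$ on $I_k$; then $R_1\supset R_2\supset\cdots$. The substitute for the cluster set is $\bigcap_kR_k$, and the substitute for Lemma~\ref{lem:local} is the following.

\begin{lemma}\label{lem:essential}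
Almost surely, $m\{\omega\in I_k:|D(\omega)|>t\}>0$ for all $k$ and all $t$.
\end{lemma}

\begin{proof}
Let $\zeta\in\Omega_1$ and suppose that the conclusion fails for some $k$ and $t$. Then $|F|\le t+|X|$ almost everywhere on $I_k$. Let $d>0$ be the distance from $1$ to $\mathbb T\setminus I_k$. For $z\in\mathbb D$ with $|z-1|<d/2$ and $\omega\notin I_k$ the Poisson kernel is at most $4/d^2$, so splitting \eqref{eq:poisson} over $I_k$ and its complement gives $|F(z)|\le t+|X|+4d^{-2}\int|F|\,dm<\infty$. Thus $F$ is bounded on some $U_{k'}$, which has probability zero by Lemma~\ref{lem:local}.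
\end{proof}

To use Lemma~\ref{lem:maximum} we need countably many nonrandom points of $I_k$. They form a null set, which the essential range ignores, so an arbitrary dense sequence carries no guarantee. A typical sequence does, and Fubini's theorem lets us freeze one.

\begin{lemma}\label{lem:sampling}
For each $k$ there are nonrandom points $\omega_1,\omega_2,\dots\in I_k$ such that almost surely $\sup_j|D(\omega_j)|=\infty$ and $D(\omega_j)\in R_k$ for all $j$.
\end{lemma}

\begin{proof}
Let $\mu$ be the law on $I_k^{\mathbb N}$ of a sequence of independent uniform points of $I_k$. Let $G\subset\Omega_1\times I_k^{\mathbb N}$ be the set of pairs $(\zeta,(\omega_j))$ with the two stated properties. It is measurable: $D(\omega_j)\in R_k$ means that for each $B\in\mathcal B$ either $D(\omega_j)\notin B$ or $m\{\omega\in I_k:D(\omega)\in B\}>0$, and the last measure is a measurable function of $\zeta$ by Fubini's theorem. Fix $\zeta\in\Omega_1$ as in Lemma~\ref{lem:essential}. For each integer $t$ the set $\{\omega\in I_k:|D(\omega)|>t\}$ has positive measure, so $\mu$-almost every sequence enters it; hence $\sup_j|D(\omega_j)|=\infty$ for $\mu$-almost every sequence. The set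 of $\omega\in I_k$ with $D(\omega)\notin R_k$ is null, so $\mu$-almost every sequence avoids it. Therefore $G$ has full measure for $\mathbb P\otimes\mu$, and by Fubini's theorem in the other order, $\mu$-almost every sequence has the required property.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:boundary}(a)]
We apply Lemma~\ref{lem:closed} to $C(\zeta)=\bigcap_kR_k$ on $\Omega_1$, with $C(\zeta)=\emptyset$ off $\Omega_1$. Note that $w\in C$ if and only if $m\{\omega\in I_k:|D(\omega)-w|<\varepsilon\}>0$ for all $k$ and $\varepsilon>0$.

(a) On $\Omega_1$, the set $C$ meets $B(w,\rho)$ if and only if there is a rational $\rho'<\rho$ with $m\{\omega\in I_k:|D(\omega)-w|<\rho'\}>0$ for all $k$. If $w'\in C\cap B(w,\rho)$, take $\rho'>|w'-w|$. Conversely, since almost every value lies in the essential range, the condition makes $R_k\cap\overline{B(w,\rho')}$ a decreasing sequence of nonempty compact sets, and their intersection is a nonempty subset of $C\cap B(w,\rho)$. The condition defines an event by Fubini's theorem.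

(b) A change of finitely many coordinates replaces $D(\omega)$ by $D(\omega)+P(\omega)$ wherever the radial limit exists, with $P$ as in \eqref{eq:poly}. Let $w\in C$, and let $k$ and $\varepsilon$ be given. Choose $k'\ge k$ with $|P|<\varepsilon/2$ on $I_{k'}$. Then $|D+P-w|<\varepsilon$ almost everywhere on $\{\omega\in I_{k'}:|D(\omega)-w|<\varepsilon/2\}$, a subset of $I_k$ of positive measure. So $w$ belongs to the new set, and the reverse inclusion follows by exchanging the two sequences.

(c) Replacing $\zeta$ by $\tau\zeta$ replaces $D$ by $\tau D$, hence $R_k$ by $\tau R_k$.

(d) Fix $L>0$. For each $k$ take the points of Lemma~\ref{lem:sampling}. By \eqref{eq:fixed}, Lemma~\ref{lem:maximum} applies to $Y_j=D(\omega_j)$ with $\sigma=\sigma_k$. It yields an event $E^{(k)}$ of probability at least $7/8$ on which some $w_k=D(\omega_j)\in R_k$ satisfies $\big||w_k|-L\big|<3\sigma_k$. The event $E_L$ that $E^{(k)}$ occurs for infinitely many $k$ is the decreasing intersection of the events $\bigcup_{k\ge K}E^{(k)}$, so $\mathbb P(E_L)\ge7/8$. On $E_L$, since $\sigma_k\to0$, a subsequence of $(w_k)$ converges to some $w'$ with $|w'|=L$. For each $K$ the terms with $k\ge K$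 lie in the closed set $R_K$, so $w'\in R_K$. Hence $w'\in C$.

Lemma~\ref{lem:closed} shows that almost surely $R_k=\mathbb C$ for all $k$, and then the essential range of $F=D+X$ on $I_k$ is $X+R_k=\mathbb C$. The boundary function of $F(\tau\,\cdot)$ is $\omega\mapsto F(\tau\omega)$ and $m$ is rotation invariant, so (R1), used as at the end of the proof of Proposition~\ref{prop:cluster}, shows that almost surely the essential range of $F$ on $\tau I_k$ is $\mathbb C$ for all $k$ and all roots of unity $\tau$. Every nonempty open arc contains some $\tau I_k$, and every disk contains a disk of $\mathcal B$.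
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:boundary}(b)]
Fix $\zeta\in\Omega_1$ for which (a) holds; the rest is deterministic. Let $z_k\in\mathbb D$ with $z_k\to1$. By Parseval's identity,
\[
\int_{\mathbb T}|F(z_k\omega)-F(\omega)|^2\,dm(\omega)=\sum_n|\zeta_n|^2a_n^2|z_k^n-1|^2=:\varepsilon_k .
\]
Each term tends to $0$ and is at most $4|\zeta_n|^2a_n^2$, so $\varepsilon_k\to0$ by dominated convergence. Let $I\in\mathcal I$ and $B(w,\rho)\in\mathcal B$, and put $\gamma=m\{\omega\in I:F(\omega)\in B(w,\rho/2)\}$, which is positive by (a). By Chebyshev's inequality,
\[
m\{\omega:|F(z_k\omega)-F(\omega)|\ge\rho/2\}\le4\varepsilon_k/\rho^2<\gamma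
\]
for all large $k$. For such $k$ some $\omega\in I$ has $|F(\omega)-w|<\rho/2$ and $|F(z_k\omega)-F(\omega)|<\rho/2$, hence $F(z_k\omega)\in B(w,\rho)$. Lemma~\ref{lem:baire} applies with $Z_K=\{z_k:k\ge K\}$.
\end{proof}

\section{Infinite variance and the proof of Theorem~\ref{thm:classification}}\label{sec:infinite}

When $\sum a_n^2=\infty$ there is no boundary value $X$ to subtract, and Lemma~\ref{lem:closed} has no tail set to act on. The absence of boundary values is itself the tool: an analytic function that omits a disk on a sector has radial limits almost everywhere on the outer arc, while $F$ now has almost none. We prove these two statements in turn.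

We recall the classical theorems involved. A point $z\in\mathbb D$ tends to $\xi\in\mathbb T$ \emph{nontangentially} if $z\to\xi$ with $|z-\xi|/(1-|z|)$ bounded. Fatou's theorem says that a bounded analytic function on $\mathbb D$ has a nontangential limit at almost every point of $\mathbb T$, and the theorem of F.~and M.~Riesz says that this limit is nonzero almost everywhere unless the function vanishes identically. A conformal map $\varphi$ of $\mathbb D$ onto a Jordan domain extends to a homeomorphism of the closures. If $\varphi(\mathbb D)\subset\mathbb D$ and $\varphi$ maps an open arc $J\subset\mathbb T$ into $\mathbb T$, then the Schwarz reflection formula $\varphi(z)=1/\overline{\varphi(1/\bar z)}$ extends $\varphi$ analytically across $J$ (the formula makes sense where $\varphi(1/\bar z)\ne0$, in particular near $J$).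

\begin{lemma}\label{lem:omit}
Let $f$ be analytic on a sector $S=S(I,k)$ as in \eqref{eq:sector}, with $k\ge2$, and suppose that $f(S)\cap B(w,\rho)=\emptyset$. Then $f$ has a finite radial limit at almost every $\omega\in I$.
\end{lemma}

\begin{proof}
The function $G=1/(f-w)$ is analytic and zero-free on $S$, and $|G|\le1/\rho$. Since $I$ is shorter than a half circle, $S$ is a Jordan domain. Let $\varphi:\mathbb D\to S$ be conformal, extended to the closures, and let $J=\varphi^{-1}(I)$, an open arc of $\mathbb T$. By the theorems of Fatou and Riesz there is a null set $N\subset J$ such that $G\circ\varphi$ has a finite nonzero nontangential limit at every $\xi\in J\setminus N$. It remains to carry this information from $J$ to $I$.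

Extend $\varphi$ across $J$ by reflection. Near a point $\xi\in J$ the extension is injective, since it maps points inside, on, and outside $\mathbb T$ injectively to points inside, on, and outside $\mathbb T$, respectively. Hence $\varphi'(\xi)\ne0$, and $\varphi^{-1}$ is analytic near $\omega=\varphi(\xi)$. Since $\varphi$ is Lipschitz on compact subarcs of $J$, the set $\varphi(N)$ is null.

Let $\omega\in I\setminus\varphi(N)$ and $\xi=\varphi^{-1}(\omega)$. As $\varphi$ maps $J$ into $\mathbb T$, it sends the tangent vector $i\xi$ to a real multiple of $i\omega$; thus $\omega/\varphi'(\xi)=c\xi$ with $c$ real and nonzero. As $r\to1^-$,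
\[
\varphi^{-1}(r\omega)=\xi-(1-r)\frac{\omega}{\varphi'(\xi)}+o(1-r)=\big(1-c(1-r)\big)\xi+o(1-r).
\]
This point lies in $\mathbb D$, so $c>0$, and both its distance to $\xi$ and its distance to $\mathbb T$ equal $c(1-r)+o(1-r)$. The approach is nontangential. Therefore $G(r\omega)=(G\circ\varphi)(\varphi^{-1}(r\omega))$ has a finite nonzero limit, and $f(r\omega)=w+1/G(r\omega)$ has a finite limit.
\end{proof}

\begin{lemma}\label{lem:nolimit}
If $\sum a_n^2=\infty$, then for each $\omega\in\mathbb T$ the probability that $F$ has a finite radial limit at $\omega$ is zero.
\end{lemma}

\begin{proof}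
By (R1) we may take $\omega=1$. The variable $F(r)$ has the law of $v(r)^{1/2}\zeta_1$, where $v(r)=\sum a_n^2r^{2n}\to\infty$ as $r\to1^-$ by monotone convergence. Let $r_j=1-1/j$ and $R>0$. If the limit exists and has modulus less than $R$, then $|F(r_j)|<R$ for all large $j$. By Fatou's lemma this has probability at most
\[
\liminf_j\mathbb P(|F(r_j)|<R)=\liminf_j\big(1-e^{-R^2/v(r_j)}\big)=0 .
\]
Take the union over integers $R$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:classification}]
(iii)$\Rightarrow$(iv). A residual subset of $\mathbb T$ is nonempty, and an event of probability one is not contained in an event of probability zero.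

(iv)$\Rightarrow$(ii). A dense subset of $\mathbb C$ is unbounded, so the set in (iv) is contained in the event that $F$ is unbounded, and this event must have positive probability.

(ii)$\Rightarrow$(i). Unboundedness is a tail event, since polynomials are bounded on $\mathbb D$.

(i)$\Rightarrow$(iii). If $\sum a_n^2<\infty$, this is Theorem~\ref{thm:radii}. Let $\sum a_n^2=\infty$. For $I\in\mathcal I$, $k\ge2$ and $B\in\mathcal B$ let $A$ be the event that $F(S(I,k))\cap B=\emptyset$; it is measurable because $B$ is open and $F$ is continuous, so that it suffices to test a countable dense set of points. Let $\Gamma(\zeta)$ be the set of $\omega\in I$ at which $F$ has a finite radial limit. By the joint measurability shown in Section~\ref{sec:boundary}, Fubini's theorem and Lemma~\ref{lem:nolimit} give $\mathbb E\,m(\Gamma)=0$. By Lemma~\ref{lem:omit}, $m(\Gamma)=m(I)$ on $A$. Hence $\mathbb P(A)\,m(I)\le\mathbb E\,m(\Gamma)=0$, and $\mathbb P(A)=0$. There are countably many triples $(I,k,B)$, so almost surely $F$ enters every $B\in\mathcal B$ on every sector $S(I,k)$ with $k\ge2$, and then also with $k=1$, since $S(I,2)\subset S(I,1)$. Lemma~\ref{lem:baire} with $Z_k=(1-1/k,1)$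 gives (iii).
\end{proof}

The argument for $\sum a_n^2=\infty$ did not use (i), so in that case all four statements of Theorem~\ref{thm:classification} hold.

\begin{thebibliography}{9}

\bibitem{BLM}
Boucheron, Lugosi and Massart, \emph{Concentration Inequalities}.

\bibitem{NP}
Alon Nishry and Elliot Paquette, \emph{The image of random analytic functions: coverage of the complex plane via branching processes}, arXiv:2403.19380 (2024).

\end{thebibliography}
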